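\title{PBW algebras of square-free quadratic sets:\\ a count in degree three}

\begin{abstract}
Let $(X,r)$ be a nondegenerate, square-free, involutive quadratic set with $n$ elements, and let $A$ be the algebra with generators $X$ and relations $xy=zt$ for $r(x,y)=(z,t)$. We prove that if $A$ is PBW, then $A$ has the Hilbert series of the polynomial ring in $n$ variables, its global dimension is $n$, and $r$ satisfies the braid relation. This gives a positive answer to a question of Gateva-Ivanova. The proof bounds $\dim A_3$ from both sides: a count of dihedral orbits on $X^3$ gives $\dim A_3\le\binom{n+2}{3}$, and the PBW property gives the opposite inequality. The two equality cases also show that $A$ is PBW for some enumeration of $X$ exactly when $r$ is braided, and they describe the enumerations that work.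
\end{abstract}

\section{The question and the results}\label{sec:intro}

A \emph{quadratic set} is a pair $(X,r)$, where $X$ is a nonempty set and $r\colon X\times X\to X\times X$ is a bijection. We write
\[
r(x,y)=(\lambda_x(y),\rho_y(x)),
\]
and we write elements of $X^m$ as words of length $m$. The quadratic set is \emph{nondegenerate} if all maps $\lambda_x,\rho_x\colon X\to X$ are bijections, \emph{square-free} if $r(x,x)=(x,x)$ for all $x$, and \emph{involutive} if $r^2=\mathrm{id}$.

One should think of $r$ as a commutation rule: it allows the product $xy$ to be rewritten as $\lambda_x(y)\rho_y(x)$. Accordingly, let $S=S(X,r)$ be the monoid with generators $X$ and relations $xy=zt$ whenever $r(x,y)=(z,t)$. Two words of length $2$ are equal in $S$ exactly when they lie in the same $r$-orbit of $X^2$. The set $(X,r)$ is \emph{2-cancellative} if $xy=xz$ in $S$ implies $y=z$, and $yx=zx$ in $S$ implies $y=z$, for all $x,y,z\in X$. For a field $\mathbf{k}$ let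
\[
A=A(\mathbf{k},X,r)=\mathbf{k}\langle X\rangle/I,
\]
where $I$ is the two-sided ideal generated by the set $\mathbf{R}(r)$ of relations $xy-zt$ with $r(x,y)=(z,t)$. The algebra $A=\bigoplus_{m\ge0}A_m$ is graded by length, and $H_A(t)=\sum_m(\dim A_m)t^m$ is its Hilbert series when $X$ is finite. It has \emph{polynomial growth} if $\dim\bigoplus_{m\le N}A_m$ is bounded above by a polynomial in $N$.

An enumeration $x_1<\dots<x_n$ of a finite set $X$ induces the \emph{degree-lexicographic} (deg-lex) order on words: a shorter word is smaller, and words of equal length are compared at the first letter from the left where they differ. The \emph{leading word} of a nonzero $f\in\mathbf{k}\langle X\rangle$ is the largest word that occurs in $f$ with nonzero coefficient. A subset $G\subseteq I$ is a \emph{Gr\"obner basis} of $I$ if the leading word of every nonzero element of $I$ contains, as a subword of consecutive letters, the leading word of a nonzero element of $G$. The algebra $A$ is \emph{PBW} if its quadratic relations form a Gr\"obner basis for some enumeration of $X$.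

The model case is the flip $r(x,y)=(y,x)$. Here $A=\mathbf{k}[x_1,\dots,x_n]$, the leading words are the words $x_jx_i$ with $j>i$, and the ordered monomials form a basis. For $n\le2$ there is no other nondegenerate square-free set, because $\lambda_x$ and $\rho_x$ are bijections fixing $x$, hence identities. The following question, posed by Gateva-Ivanova in \cite{GI}, asks whether the PBW property makes $A$ as small as a polynomial ring in general.

\medskip
\noindent\textbf{Question.} \emph{Let $(X,r)$ be a 2-cancellative nondegenerate quadratic set of finite order $n$, and suppose that $A$ is PBW.
\textup{(i)} If $(X,r)$ is square-free, does $A$ have polynomial growth?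
\textup{(ii)} If $(X,r)$ is square-free, does $A$ have finite global dimension?}
\medskip

Part (ii) is posed as an equivalent form of (i); we answer both parts without using this equivalence. The Question comes with two known facts. The answer is affirmative for $n=3$. And if $(X,r)$ is finite, nondegenerate and 2-cancellative (or square-free) and $A$ is PBW, then $r^2=\mathrm{id}$. By the second fact, the quadratic sets of the Question satisfy the following assumption, under which we work throughout.

\medskip
\noindent\textbf{(S)}\quad $X$ is finite with $|X|=n$, and $(X,r)$ is nondegenerate, square-free and involutive.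
\medskip

Under (S) the algebra $A$ has $\binom n2$ independent relations (Lemma~\ref{lem:pairs}), so it has the dimensions of the polynomial ring in degrees at most $2$, and one would guess that the answer is yes. It is not automatic. If $A$ is PBW, then $\dim A_m$ is the number of words of length $m$ that avoid the $\binom n2$ leading words, and no square $xx$ is a leading word. If for some $x\ne y$ neither $xy$ nor $yx$ is a leading word, then all $2^m$ words in $x$ and $y$ survive and the growth is exponential. Such patterns of leading words do occur under (S), already for $n=3$ (Section~\ref{sec:example}). What has to be shown is that relations with such a pattern are never a Gr\"obner basis.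

The obstruction turns out to live in degree three. On $X^3$ put
\[
a=r\times\mathrm{id}_X,\qquad b=\mathrm{id}_X\times r .
\]
The set $(X,r)$ is \emph{braided} if $aba=bab$; this is the set-theoretic Yang--Baxter equation in braid form.

\begin{theorem}\label{thm:A}
Assume \textup{(S)}, and let $A$ be PBW with respect to $x_1<\dots<x_n$. Then:
\begin{enumerate}
\item[(1)] the leading words of the relations are exactly the words $x_jx_i$ with $j>i$;
\item[(2)] the monomials $x_1^{\alpha_1}\cdots x_n^{\alpha_n}$ form a $\mathbf{k}$-basis of $A$, so $\dim A_m=\binom{n+m-1}{m}$ and $A$ has polynomial growth of degree $n$;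
\item[(3)] $\operatorname{gl.dim}A=n<\infty$;
\item[(4)] $(X,r)$ is braided.
\end{enumerate}
\end{theorem}

Parts (2) and (3) answer both parts of the Question with yes. The method gives more: it decides when $A$ is PBW, and for which enumerations.

\begin{theorem}\label{thm:B}
Assume \textup{(S)}.
\begin{enumerate}
\item[(1)] $\dim A_3\le\binom{n+2}{3}$, with equality if and only if $(X,r)$ is braided.
\item[(2)] $A$ is PBW with respect to an enumeration $x_1<\dots<x_n$ if and only if $(X,r)$ is braided and $\lambda_{x_i}$ preserves $\{x_1,\dots,x_{i-1}\}$ for every $i$. In that case the relations are $x_jx_i=x_{i'}x_{j'}$, one for each pair $j>i$, with $i'<j'$, $i'<j$ and $i<j'$.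
\item[(3)] The following are equivalent: \textup{(a)} $A$ is PBW for some enumeration; \textup{(b)} $A$ is PBW and has polynomial growth; \textup{(c)} $A$ is PBW and has finite global dimension; \textup{(d)} $(X,r)$ is braided; \textup{(e)} $\dim A_3=\binom{n+2}{3}$; \textup{(f)} $H_A(t)=(1-t)^{-n}$.
\end{enumerate}
\end{theorem}

Both theorems rest on one chain of inequalities. Fix an enumeration and let $N_3$ be the number of words of length $3$ that avoid the leading words. Then
\begin{equation}\label{eq:chain}
\dim A_3\;\le\;\binom{n+2}{3}\;\le\;N_3 .
\end{equation}
The left inequality does not involve the enumeration, and equality means that $r$ is braided (Section~\ref{sec:upper}). The right inequality involves only the leading words, and equality means that they are those of the polynomial ring (Section~\ref{sec:lower}). The PBW property says that the two ends of \eqref{eq:chain} agree (Section~\ref{sec:normal}), and so it forces both equalities.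

\section{Orbits, normal words and the PBW property}\label{sec:normal}

From now on (S) holds, except in the two examples of Section~\ref{sec:hyp} where a hypothesis is dropped. Every count below depends on knowing how $r$ moves a pair of distinct letters.

\begin{lemma}\label{lem:pairs}
If $x\ne y$ and $r(x,y)=(z,t)$, then $z\ne x$, $t\ne y$ and $z\ne t$. Hence $r$ fixes exactly the words $xx$, and every other $r$-orbit on $X^2$ consists of two words with different first letters and different last letters.
\end{lemma}

\begin{proof}
Square-freeness gives $\lambda_x(x)=x$ and $\rho_y(y)=y$. Since $\lambda_x$ and $\rho_y$ are injective and $x\ne y$, we get $z=\lambda_x(y)\ne x$ and $t=\rho_y(x)\ne y$. If $z=t$, then $r(z,z)=(z,z)=r(x,y)$, and injectivity of $r$ gives $x=y=z$, a contradiction. Orbits have at most two elements because $r^2=\mathrm{id}$.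
\end{proof}

So there are $n$ trivial orbits and $\binom n2$ orbits of size two, and $\dim A_2=\binom{n+1}{2}$. The lemma also shows that (S) implies 2-cancellativity, since two different words of length $2$ that are equal in $S$ share neither the first nor the last letter. This is why that hypothesis does not appear in the theorems.

All relations are differences of words, so $A$ is the monoid algebra $\mathbf{k}S$. Call two words \emph{equivalent} if they are equal in $S$, that is, if one is obtained from the other by repeatedly applying $r$ to two adjacent letters. Then $\dim A_m$ is the number of equivalence classes in $X^m$, whatever the field. For $m=3$ the classes are the orbits of the group $\langle a,b\rangle$ on $X^3$.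

Now fix an enumeration. Up to sign, the nonzero elements of $\mathbf{R}(r)$ are the differences $u-v$, one for each orbit $\{u,v\}$ of size two with $u>v$. We call $u$ a \emph{leading word}. A word of any length is \emph{normal} if no two consecutive letters in it form a leading word, and $N_m$ denotes the number of normal words of length $m$. A \emph{reduction} replaces a leading subword $u$ by its partner $v$. It keeps the word in its class and makes it smaller in deg-lex; since each class is finite, every word reaches a normal word after finitely many reductions.

Different sequences of reductions may end in different normal words. An \emph{ambiguity} is a word $xyz$ in which both $xy$ and $yz$ are leading; its two reductions are $a(xyz)$ and $b(xyz)$. It is \emph{resolvable} if these two words can be reduced to a common word. The leading words are distinct and have the same length, so there are no ambiguities of any other kind, and Bergman's Diamond Lemma \cite{Bergman} states in this setting: \emph{if every ambiguity is resolvable, then the normal words form a basis of $A$}. This turns the PBW property into a numerical condition in degree three.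

\begin{proposition}\label{prop:pbw}
For a fixed enumeration the following are equivalent: \textup{(i)} $\mathbf{R}(r)$ is a Gr\"obner basis; \textup{(ii)} the normal words form a basis of $A$; \textup{(iii)} $\dim A_3=N_3$.
\end{proposition}

\begin{proof}
Every class contains a normal word, so the normal words span $A$.

(i)$\Rightarrow$(ii). A nonzero linear combination of normal words has a normal leading word, so by (i) it does not lie in $I$. Thus the normal words are independent in $A$.

(ii)$\Rightarrow$(i). Suppose that a nonzero $f\in I$ has a normal leading word $u$. Reduce every other word of $f$ to a normal word, which is smaller than $u$. The result lies in $I$, is a combination of normal words, and contains $u$ with nonzero coefficient. This contradicts (ii).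

(ii)$\Rightarrow$(iii) is the degree three part of (ii).

(iii)$\Rightarrow$(ii). Each class in $X^3$ contains at least one normal word, and by (iii) there are as many classes as normal words, so each class contains exactly one. Given an ambiguity $xyz$, reduce $a(xyz)$ and $b(xyz)$ to normal words. Both lie in the class of $xyz$, so they coincide. The Diamond Lemma gives (ii).
\end{proof}

\section{Three letters}\label{sec:example}

The whole argument can be seen on the following set. Let $X=\{1,2,3\}$ and $r(x,y)=(\lambda_x(y),\lambda_y(x))$, where $\lambda_1=\lambda_2=\mathrm{id}$ and $\lambda_3$ is the transposition $(1\,2)$. This set is nondegenerate and square-free, and $r$ interchanges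
\[
21\leftrightarrow12,\qquad 31\leftrightarrow23,\qquad 32\leftrightarrow13,
\]
so (S) holds.

\emph{The classes in $X^3$.} Join two words when $a$ or $b$ interchanges them. The words $111$, $222$, $333$ are isolated. Starting from a word $xxz$ with $x\ne z$, which is fixed by $a$, we find six paths:
\begin{align*}
&112\overset{b}{\leftrightarrow}121\overset{a}{\leftrightarrow}211,&
&113\overset{b}{\leftrightarrow}132\overset{a}{\leftrightarrow}322,&
&331\overset{b}{\leftrightarrow}323\overset{a}{\leftrightarrow}133,\\
&221\overset{b}{\leftrightarrow}212\overset{a}{\leftrightarrow}122,&
&223\overset{b}{\leftrightarrow}231\overset{a}{\leftrightarrow}311,&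
&332\overset{b}{\leftrightarrow}313\overset{a}{\leftrightarrow}233.
\end{align*}
The remaining six words form a hexagon:
\[
123\overset{a}{\leftrightarrow}213\overset{b}{\leftrightarrow}232\overset{a}{\leftrightarrow}312\overset{b}{\leftrightarrow}321\overset{a}{\leftrightarrow}131\overset{b}{\leftrightarrow}123 .
\]
Thus $27=3\cdot1+6\cdot3+1\cdot6$ and $\dim A_3=10=\binom53$. The classes have the same shapes as for the flip, where they are the sets of rearrangements of $xxx$, $xxz$ and $xyz$.

\emph{The order $1<2<3$.} The leading words are $21$, $31$, $32$, the normal words are the nondecreasing ones, and $N_3=10$. By Proposition~\ref{prop:pbw}, $A$ is PBW for this order.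

\emph{The order $1\prec3\prec2$.} Now the leading words are $21$, $23$, $32$. Neither $13$ nor $31$ is leading, so $N_m\ge2^m$. In a normal word, the letter $1$ may be followed by $1,3,2$, the letter $3$ by $1,3$, and the letter $2$ by $2$ only. So $1,3,2$ have $3,2,1$ successors, and summing, for each first letter, the numbers of successors of its successors gives
\[
N_3=(3+2+1)+(3+2)+1=12>10 .
\]
The relations are not a Gr\"obner basis for this order; indeed the ambiguity $323$ reduces to the two normal words $331$ and $133$.

In both orders the smallest, middle and largest letters have $3,2,1$ successors. For $1<2<3$ each letter is followed by the letters with the fewest successors, and $N_3=(3+2+1)+(2+1)+1$ is as small as these numbers allow. Any other pattern raises $N_3$ above $10$, while the number of classes cannot exceed $10$, because three classes are points, six are paths, and no path or cycle can be shorter than those above. The next two sections prove these two statements for all $n$.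

\section{Dihedral orbits on $X^3$}\label{sec:upper}

We prove Theorem~\ref{thm:B}(1). To bound the number of orbits of $\langle a,b\rangle$ from above we must show that orbits are large. A group generated by two involutions has orbits of a very restricted shape, paths and cycles, and square-freeness tells us the ends of the paths. This fixes the number of paths; only the number of cycles is free, and it is bounded by the number of words that the paths leave over.

\begin{proof}[Proof of Theorem~\ref{thm:B}(1)]
By Lemma~\ref{lem:pairs},
\[
\operatorname{Fix}(a)=\{xxz\},\qquad\operatorname{Fix}(b)=\{xzz\}.
\]
Each set has $n^2$ elements, and their intersection $\{xxx\}$ has $n$ elements.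

\emph{The shape of the orbits.} Make $X^3$ a graph by joining $w$ to $aw$ if $aw\ne w$ (an $a$-edge) and $w$ to $bw$ if $bw\ne w$ (a $b$-edge). The connected components are the orbits. If $aw\ne w$, then $aw$ and $w$ have different first letters by Lemma~\ref{lem:pairs}, whereas $bw$ and $w$ have the same first letter; so $aw\ne bw$, and there are no double edges. A vertex lies on at most one edge of each kind, so its degree is $2$ minus the number of the sets $\operatorname{Fix}(a)$, $\operatorname{Fix}(b)$ that contain it. A finite connected graph with all degrees at most $2$ is a point, a path or a cycle.
\begin{itemize}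
\item The points are the $n$ words $xxx$.
\item A path has exactly two vertices of degree $1$. The vertices of degree $1$ are the $2(n^2-n)$ words lying in exactly one of the two fixed sets, so there are $n^2-n$ paths.
\item Along a cycle the labels $a,b$ alternate, so its length is even, and it is at least $4$ since there are no double edges. Let $c$ be the number of cycles.
\end{itemize}
Hence $\dim A_3=n+(n^2-n)+c=n^2+c$.

\emph{A path has at least $3$ vertices.} Suppose that a path consists of one edge. If it is an $a$-edge, both vertices lie in $\operatorname{Fix}(b)$. One of them is $w=xzz$ with $x\ne z$, and the other is $aw=x'z'z$ with $(x',z')=r(x,z)$. Lemma~\ref{lem:pairs} gives $z'\ne z$, so $aw\notin\operatorname{Fix}(b)$, a contradiction. If it is a $b$-edge, both vertices lie in $\operatorname{Fix}(a)$. One of them is $w=xxz$ with $x\ne z$, and the other is $bw=xx'z'$ with $(x',z')=r(x,z)$. Now $x'\ne x$, so $bw\notin\operatorname{Fix}(a)$, again a contradiction.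

\emph{A cycle has at least $6$ vertices.} Suppose that a cycle has length $4$, with vertices
\[
w=xyz,\qquad aw=x_1y_1z,\qquad baw=x_1y_2z_2,\qquad abaw=x_2y_3z_2,
\]
and $b(abaw)=w$. Since $b$ keeps the first letter, $x_2=x$. The two $a$-edges give $r(x_1,y_1)=(x,y)$, because $r$ is an involution, and $r(x_1,y_2)=(x,y_3)$. Thus $\lambda_{x_1}(y_1)=x=\lambda_{x_1}(y_2)$, and $y_1=y_2$ since $\lambda_{x_1}$ is injective. On the other hand $aw\notin\operatorname{Fix}(b)$, so $y_1\ne z$, and Lemma~\ref{lem:pairs} applied to $r(y_1,z)=(y_2,z_2)$ gives $y_2\ne y_1$, a contradiction.

\emph{The count.} Counting the elements of $X^3$ orbit by orbit gives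
\begin{equation}\label{eq:count}
n^3\ge n+3(n^2-n)+6c ,
\end{equation}
that is, $6c\le n^3-3n^2+2n=n(n-1)(n-2)$. Therefore
\[
\dim A_3=n^2+c\le n^2+\binom n3=\binom{n+2}3,
\]
where the last step is $\binom{n+2}{3}=\binom n3+2\binom n2+\binom n1$. Equality holds if and only if \eqref{eq:count} is an equality, that is, if and only if all paths have $3$ vertices and all cycles have $6$.

\emph{Equality implies braided.} Since $a^2=b^2=1$, the relation $aba=bab$ is equivalent to $(ab)^3=1$, and it can be tested on each orbit. On a point it is trivial. The two edges of a path with $3$ vertices meet at a vertex, so one is an $a$-edge and the other a $b$-edge; thus $a$ and $b$ act as two distinct transpositions of three elements, and $ab$ is a $3$-cycle. On a hexagon, number the vertices by $\mathbb{Z}/6$ so that $a$ swaps $2i$ with $2i+1$ and $b$ swaps $2i-1$ with $2i$. Then $ab$ sends $2i\mapsto2i-2$ and $2i-1\mapsto2i+1$, so it is a product of two $3$-cycles.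

\emph{Braided implies equality.} If $(ab)^3=1$, then the symmetric group $S_3=\langle s_1,s_2\mid s_1^2,s_2^2,(s_1s_2)^3\rangle$ acts on $X^3$ with $s_1$ acting as $a$ and $s_2$ as $b$, so the size of every orbit divides $6$. A cycle has at least $6$ vertices, hence exactly $6$. A path has $3$ or $6$ vertices. In an orbit of size $6$ all stabilizers in $S_3$ are trivial, while an endpoint of a path is fixed by $s_1$ or $s_2$. So every path has $3$ vertices.
\end{proof}

The bound is sharp, as the flip shows. It can also be strict, so the braid relation does not follow from (S).

\begin{example}\label{ex:four}
Let $X=\{1,2,3,4\}$ and $r(x,y)=(\lambda_x(y),\lambda_y(x))$, with $\lambda_1=(2\,3)$, $\lambda_4=(1\,2)$ and $\lambda_2=\lambda_3=\mathrm{id}$. This set is nondegenerate and square-free, and $r$ interchanges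
\[
21\leftrightarrow13,\quad31\leftrightarrow12,\quad32\leftrightarrow23,\quad41\leftrightarrow24,\quad42\leftrightarrow14,\quad43\leftrightarrow34,
\]
so (S) holds. Applying $a$ and $b$ alternately, starting with $a$, we find the hexagon $123,\,313,\,321,\,231,\,212,\,132$ and the cycle
\begin{gather*}
421,\ 141,\ 124,\ 314,\ 342,\ 432,\ 423,\ 143,\ 134,\\
214,\ 242,\ 412,\ 431,\ 341,\ 324,\ 234,\ 243,\ 413
\end{gather*}
of length $18$. The $4$ points, the $12$ paths and these two cycles contain at least $4+36+24=64$ words, so there is no further cycle. Thus $c=2$ and $\dim A_3=18<20=\binom63$. Directly, $aba(421)=314$ and $bab(421)=234$.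
\end{example}

\section{Counting normal words}\label{sec:lower}

Fix an enumeration and identify $X$ with $\{1<2<\dots<n\}$. To bound $N_3$ from below for an unknown pattern of leading words, we need a feature that all patterns share. Deg-lex reads the first letter first, and $\lambda_x$ controls the first letter of $r(x,y)$; bijectivity of $\lambda_x$ then determines how many letters may follow $x$, though not which ones.

\begin{lemma}\label{lem:normal}
The word $xy$ is leading if and only if $\lambda_x(y)<x$. For each $x$ there are exactly $n-x+1$ normal words $xy$. Moreover $N_3\ge\binom{n+2}3$, and the following are equivalent: \textup{(i)} $N_3=\binom{n+2}{3}$; \textup{(ii)} the leading words are exactly the words $xy$ with $x>y$; \textup{(iii)} $\lambda_x$ preserves $\{1,\dots,x-1\}$ for every $x$.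
\end{lemma}

\begin{proof}
If $x\ne y$, the two words in the orbit of $xy$ have the different first letters $x$ and $\lambda_x(y)$, so $xy$ is the larger one if and only if $\lambda_x(y)<x$. The word $xx$ is not leading, and $\lambda_x(x)=x$. This proves the first claim. Hence the set $Y_x$ of letters $y$ with $xy$ normal is $\lambda_x^{-1}(\{x,\dots,n\})$, which has $n-x+1$ elements.

A word $xyz$ is normal if and only if $y\in Y_x$ and $z\in Y_y$, so
\[
N_3=\sum_{x=1}^n\ \sum_{y\in Y_x}(n-y+1).
\]
For fixed $x$ the inner sum consists of $n-x+1$ distinct positive integers. It is therefore at least $1+2+\dots+(n-x+1)=\binom{n-x+2}2$, with equality if and only if the integers $n-y+1$ are $1,\dots,n-x+1$, that is, $Y_x=\{x,\dots,n\}$. Summing over $x$ gives $N_3\ge\sum_{k=1}^n\binom{k+1}2=\binom{n+2}3$, with equality if and only if $Y_x=\{x,\dots,n\}$ for all $x$. This condition is (ii). Passing to complements, it reads $\lambda_x^{-1}(\{1,\dots,x-1\})=\{1,\dots,x-1\}$ for all $x$, which is (iii).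
\end{proof}

The chain \eqref{eq:chain} is now proved, together with both equality cases.

\section{Growth and global dimension}\label{sec:A}

For part (3) of Theorem~\ref{thm:A} we recall some homological algebra. The global dimension of $A$ is the supremum of the projective dimensions of its modules. Our $A$ is \emph{connected graded}, meaning that $A_0=\mathbf{k}$, and for such algebras the global dimension equals the projective dimension of the trivial module $\mathbf{k}=A/A_{>0}$ \cite{Berger}. This module has a minimal graded free resolution
\[
\cdots\to A\otimes V_2\to A\otimes V_1\to A\otimes V_0\to\mathbf{k}\to0,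
\]
where the $V_m$ are graded vector spaces, $V_0=\mathbf{k}$, and each differential maps into $A_{>0}\otimes V_{m-1}$. The differentials vanish after tensoring with $\mathbf{k}$, so $V_m\cong\operatorname{Tor}^A_m(\mathbf{k},\mathbf{k})$, and the projective dimension of $\mathbf{k}$ is $\sup\{m:V_m\ne0\}$. The algebra is \emph{Koszul} if each $V_m$ is concentrated in degree $m$. Then $A\otimes V_m$ has Hilbert series $(\dim V_m)t^mH_A(t)$, only finitely many terms of the resolution are nonzero in each degree, and taking Euler characteristics gives
\begin{equation}\label{eq:koszul}
H_A(t)\sum_{m\ge0}(\dim V_m)(-t)^m=1 .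
\end{equation}
So for a Koszul algebra the Hilbert series determines the global dimension. By Priddy's theorem \cite{Priddy}, a PBW quadratic algebra is Koszul.

\begin{proof}[Proof of Theorem~\ref{thm:A}]
By Proposition~\ref{prop:pbw}, $\dim A_3=N_3$, so both inequalities in \eqref{eq:chain} are equalities. Lemma~\ref{lem:normal} gives (1), and Theorem~\ref{thm:B}(1) gives (4).

By (1), the normal words are the nondecreasing words $x_1^{\alpha_1}\cdots x_n^{\alpha_n}$, and by Proposition~\ref{prop:pbw} they form a basis of $A$. There are $\binom{n+m-1}m$ of them of length $m$, and $\sum_{m\le N}\binom{n+m-1}{m}=\binom{n+N}n$ is a polynomial in $N$ of degree $n$. This is (2).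

By (2), $H_A(t)=(1-t)^{-n}$. Since $A$ is Koszul, \eqref{eq:koszul} gives $\sum_m(\dim V_m)t^m=(1+t)^n$, that is, $\dim\operatorname{Tor}^A_m(\mathbf{k},\mathbf{k})=\binom nm$. This is nonzero exactly for $0\le m\le n$, so $\operatorname{gl.dim}A=n$.
\end{proof}

\section{The enumerations that give a Gr\"obner basis}\label{sec:B2}

\begin{proof}[Proof of Theorem~\ref{thm:B}(2)]
Identify $X$ with $\{1<\dots<n\}$. By Proposition~\ref{prop:pbw}, $A$ is PBW for this enumeration if and only if $\dim A_3=N_3$, that is, if and only if both inequalities in \eqref{eq:chain} are equalities. The first equality means that $(X,r)$ is braided, by Theorem~\ref{thm:B}(1). The second means that each $\lambda_x$ preserves $\{1,\dots,x-1\}$, by Lemma~\ref{lem:normal}. This proves the equivalence.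

Assume now that these conditions hold, so that the leading words are the words $xy$ with $x>y$. Each orbit of size two contains one leading word and one normal word that is not a square. So there is one relation $x_jx_i=x_{i'}x_{j'}$ for each pair $j>i$, where $(i',j')=r(j,i)$ and $i'<j'$. Also $i'=\lambda_j(i)<j$ by Lemma~\ref{lem:normal}.

The inequality $i<j'$ concerns the last letters, which deg-lex does not compare here, so it needs an argument. Put $U_y=\{x:x>y\}$. Since $j'=\rho_i(j)$, the claim is that $\rho_y$ preserves $U_y$ for every $y$. We use descending induction on $y$; for $y=n$ the set $U_n$ is empty. Assume the claim for all letters larger than $y$. Take $y'\in U_y$ and put $x=\rho_y^{-1}(y')$, so that $r(x,y)=(z,y')$ for some $z$. We show that $x>y$. Since $\rho_y(y)=y\ne y'$, we have $x\ne y$, and Lemma~\ref{lem:pairs} gives $z\ne y'$. From $r(z,y')=(x,y)$ we get $\rho_{y'}(z)=y<y'$. By the induction hypothesis $\rho_{y'}$ preserves $U_{y'}$, so $z\notin U_{y'}$, and hence $z<y'$. Then $zy'$ is the normal word of its orbit, so its partner $xy$ is leading, which means $x>y$. We have shown that $\rho_y^{-1}(U_y)\subseteq U_y$, and equality holds because $U_y$ is finite.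
\end{proof}

Neither of the two conditions in part (2) implies the other. The set of Section~\ref{sec:example} has $\dim A_3=\binom53$, so it is braided; the condition on $\lambda_3=(1\,2)$ holds exactly when the letter $3$ is placed first or last. In Example~\ref{ex:four} the condition on the maps $\lambda_x$ holds for $1<2<3<4$, but the set is not braided, and the normal words $124$, $134$, $234$ lie in one class.

\section{From the braid relation to a PBW basis}\label{sec:B3}

It remains to show that a braided set has a good enumeration, one in which every $\lambda_x$ preserves the set of letters below $x$. An inductive construction needs a place to cut $X$: a proper nonempty subset that all maps $\lambda_x$ preserve, and that can serve as an initial segment. It is supplied by Rump's decomposition theorem \cite{Rump}: \emph{a finite nondegenerate involutive square-free braided set with $n\ge2$ is decomposable, that is, $X=Y\sqcup Z$ with $Y,Z\ne\emptyset$, $r(Y\times Y)\subseteq Y\times Y$ and $r(Z\times Z)\subseteq Z\times Z$.}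

\begin{proof}[Proof of Theorem~\ref{thm:B}(3)]
Theorem~\ref{thm:A} shows that (a) implies (b), (c), (d) and (f). Each of (b) and (c) contains (a). Comparing coefficients of $t^3$ gives (f)$\Rightarrow$(e), and (d)$\Leftrightarrow$(e) is part (1). It remains to prove (d)$\Rightarrow$(a). By part (2) it suffices to show that every braided set satisfying (S) has an enumeration in which each $\lambda_x$ preserves $\{y:y<x\}$. We use induction on $n$; for $n=1$ there is nothing to prove.

Let $n\ge2$ and let $X=Y\sqcup Z$ be a decomposition. For $y\in Y$ the inclusion $r(Y\times Y)\subseteq Y\times Y$ says that the bijections $\lambda_y$ and $\rho_y$ of $X$ send $Y$ into $Y$. Since $Y$ is finite they send $Y$ onto $Y$, and therefore $Z$ onto $Z$. Exchanging the roles of $Y$ and $Z$, the maps $\lambda_z,\rho_z$ with $z\in Z$ also preserve both sets. Hence the restrictions of $r$ to $Y^2$ and to $Z^2$ are nondegenerate. They are involutive and square-free, and they are braided because $a$ and $b$ preserve $Y^3$ and $Z^3$.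

Enumerate $Y$ and $Z$ as the induction hypothesis allows, and place $Y$ before $Z$. For $x\in Y$ the set $\{y:y<x\}$ lies in $Y$, and $\lambda_x$ preserves it by the choice of the enumeration of $Y$. For $x\in Z$ we have $\{y:y<x\}=Y\sqcup\{y\in Z:y<x\}$. The map $\lambda_x$ preserves $Y$ by the previous paragraph, and it preserves the second set by the choice of the enumeration of $Z$.
\end{proof}

\section{The role of the hypotheses}\label{sec:hyp}

\emph{PBW.} In the proof that $(X,r)$ is braided, the PBW hypothesis enters only through the equality $\dim A_3=N_3$. By Theorem~\ref{thm:B}(1), the inequality $\dim A_3\ge\binom{n+2}3$ alone forces the braid relation, and then $A$ is PBW for a suitable enumeration by part (3). The full Gr\"obner basis property is used for the basis in all degrees and for Koszulity.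

\emph{Involutivity.} It makes the $r$-orbits on $X^2$ pairs and the classes in $X^3$ graphs of degree at most $2$, and it is used again to exclude cycles of length $4$ and to prove $i<j'$.

\emph{Nondegeneracy.} Bijectivity of the maps $\lambda_x$ is used in both inequalities of \eqref{eq:chain}: it excludes double edges, cycles of length $4$ and paths consisting of one $b$-edge, and it gives the sizes of the sets $Y_x$. Bijectivity of the maps $\rho_y$ excludes paths consisting of one $a$-edge. Without nondegeneracy the answer to part (i) of the Question is no. For $r=\mathrm{id}$ on $X^2$ with $n\ge2$, the set is square-free, involutive and 2-cancellative, and $A=\mathbf{k}\langle X\rangle$ is PBW because $I=0$, but $\dim A_m=n^m$.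

\emph{Square-freeness.} It identifies the fixed points of $a$ and $b$, and with them the numbers of points and paths, and it is a hypothesis of Rump's theorem. Without it the implication (d)$\Rightarrow$(a) of Theorem~\ref{thm:B}(3) fails. Let $X=\{1,2\}$, $\sigma=(1\,2)$ and $r(x,y)=(\sigma(y),\sigma(x))$. This set is nondegenerate and involutive, and it is braided since both $aba$ and $bab$ send $xyz$ to $zyx$. The only nontrivial orbit is $\{11,22\}$. For $1<2$ the leading word is $22$, and the two reductions of $222$ give the element $x_2x_1x_1-x_1x_1x_2$ of $I$, whose leading word does not contain $22$. So the relation is not a Gr\"obner basis, and the other enumeration is the same up to exchanging the two letters.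

\begin{thebibliography}{9}

\bibitem{Berger}
R. Berger, \emph{Dimension de Hochschild des alg\`ebres gradu\'ees}, C. R. Acad. Sci. Paris 341 (2005).

\bibitem{Bergman}
Bergman, Adv. Math. 29 (1978).

\bibitem{GI}
Tatiana Gateva-Ivanova, \emph{A combinatorial approach to noninvolutive set-theoretic solutions of the Yang-Baxter equation}, arXiv:1808.03938 (2018).

\bibitem{Priddy}
Priddy, \emph{Koszul resolutions}, Trans. AMS 152 (1970).

\bibitem{Rump}
W. Rump, \emph{A decomposition theorem for square-free unitary solutions of the quantum Yang--Baxter equation}, Adv. Math. 193 (2005) 40--55.

\end{thebibliography}
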